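\title{Vanishing and non-vanishing of the spin$^c$ index difference}

\begin{abstract}
On a closed spin$^c$ manifold $(M^n,L)$, the pairs consisting of a metric and a connection on $L$ with positive generalized scalar curvature have invertible Dirac operator. This gives an index difference from the $q$-th homotopy group of the space of such pairs to $KU_{q+n+1}$. It was conjectured that for non-spin $M$ of dimension at least five this map is non-trivial whenever its target is non-zero. We disprove this in every dimension $n\ge5$: for certain sphere bundles over the Klein bottle the map vanishes in all degrees $q+n+1\equiv2\pmod4$. The examples come from a vanishing theorem for line bundles that become trivial on coverings pulled back from tori. We also show that the conjecture holds for connected $M$ with $n\ge8$ when $c_1(L)$ is not torsion, and that real projective spaces give torsion examples with non-trivial index difference.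
\end{abstract}

\section{Introduction}

\subsection{Generalized scalar curvature}

Let $M$ be a smooth closed oriented manifold of dimension $n$, and let $L$ be a complex line bundle on $M$ whose first Chern class reduces mod $2$ to $w_2(M)$. We call $(M,L)$ a \emph{spin$^c$ manifold}, and \emph{non-spin} if $w_2(M)\neq0$. We fix a hermitian metric on $L$; any two differ by an automorphism of $L$, so nothing is lost. We also fix a spin$^c$ structure with determinant line $L$. All results below hold for every choice of it.

A Riemannian metric $g$ on $M$ and a unitary connection $A$ on $L$, with curvature $i\Omega_A$, determine a Dirac operator $D_{(g,A)}$, and the Lichnerowicz--Schr\"odinger formula reads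
\begin{equation}\label{eq:lich}
D_{(g,A)}^2=\nabla^*\nabla+\tfrac14R^{\mathrm{tw}}_{(g,A)},\qquad R^{\mathrm{tw}}_{(g,A)}=R_g+2i\,c(\Omega_A).
\end{equation}
Here $R_g$ is the scalar curvature and $c(\Omega_A)$ is Clifford multiplication by the real $2$-form $\Omega_A$. The \emph{generalized scalar curvature} is the function
\[
R^{\mathrm{gen}}_{(g,A)}=R_g-2|\Omega_A|_{\mathrm{op}},
\]
where $|\Omega_A|_{\mathrm{op}}$ is the pointwise operator norm of $c(\Omega_A)$ on spinors. It is the smallest eigenvalue of $R^{\mathrm{tw}}_{(g,A)}$ (Lemma~\ref{lem:norm}). Let $\mathcal R^{\mathrm{gen}+}(M,L)$ be the space of pairs $(g,A)$ with $R^{\mathrm{gen}}_{(g,A)}>0$ everywhere, with the $C^\infty$ topology. For such a pair, $D^2_{(g,A)}\ge\frac14\min R^{\mathrm{gen}}_{(g,A)}>0$, so the Dirac operator is invertible, and $g$ lies in the space $\mathcal R^+(M)$ of metrics of positive scalar curvature (psc metrics).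

Surfaces show what the definition measures. On a closed connected oriented surface $\Sigma$ write $\Omega_A=\lambda\,d\mathrm{vol}$; then $R^{\mathrm{gen}}=R_g-2|\lambda|$. If this is positive, integration gives $4\pi\chi(\Sigma)>2\int|\lambda|\ge4\pi|\deg L|$. So $\Sigma=S^2$, and $\deg L$, which is even, is $0$. This agrees with the index theorem: the Dirac operator of $(\Sigma,L)$ has index $\frac12\deg L$. The bound is sharp, since the unit sphere with $\deg L=2$ and $\lambda=1$ has $R^{\mathrm{gen}}=0$ and index $1$.

\subsection{The index difference and the conjecture}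

Invertibility of the Dirac operator obstructs the existence of pairs with $R^{\mathrm{gen}}>0$. When such pairs exist, it also detects the topology of the space they form. Write $KU_j=\pi_j(\mathbf{KU})$ and $KO_j=\pi_j(\mathbf{KO})$ for the coefficient groups of complex and real $K$-theory, and let $D_{(g,A)}$ be the $\mathbb C\ell_n$-linear form of the Dirac operator (Section~\ref{sec:prelim}). Fix a basepoint $(g_0,A_0)\in\mathcal R^{\mathrm{gen}+}(M,L)$. The space of all pairs $(g,A)$ is convex. For $(g,A)\in\mathcal R^{\mathrm{gen}+}(M,L)$, the straight segment from $(g_0,A_0)$ to $(g,A)$ gives a path of $\mathbb C\ell_n$-linear self-adjoint Fredholm operators that is invertible at both ends. Applied in families, this defines a based map $\mathcal R^{\mathrm{gen}+}(M,L)\to\Omega^{\infty+n+1}\mathbf{KU}$, and on homotopy groups the \emph{index difference}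
\[
\operatorname{inddiff}^c(M,L)\colon\pi_q\big(\mathcal R^{\mathrm{gen}+}(M,L),(g_0,A_0)\big)\longrightarrow KU_{q+n+1},\qquad q\ge0 .
\]
It is a homomorphism for $q\ge1$ and a map of pointed sets for $q=0$; \emph{non-trivial} means not identically $0$. For $q=0$ it assigns to $(g,A)$ the index in $KU_{n+1}$ of the Dirac operator on the cylinder $M\times\mathbb R$ with metric $g_t+dt^2$ and connection $A_t$, where $(g_t,A_t)$ equals $(g_0,A_0)$ for $t\le0$ and $(g,A)$ for $t\ge1$.

This is the spin$^c$ analogue of the index difference $\operatorname{inddiff}\colon\pi_q(\mathcal R^+(M))\to KO_{q+n+1}$ of Hitchin and of Botvinnik, Ebert and Randal-Williams for spin manifolds. Under the hypotheses of \cite{BER}, the real index difference is non-trivial whenever its target is non-zero. The following analogue is posed in \cite{BR}.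

\medskip\noindent\textbf{Conjecture.} \emph{Let $(M,L)$ be a closed spin$^c$ non-spin manifold of dimension $n\ge5$ with $\mathcal R^{\mathrm{gen}+}(M,L)\neq\emptyset$. Then for every basepoint and every $q\ge0$ with $KU_{q+n+1}\neq0$, the map $\operatorname{inddiff}^c(M,L)$ is non-trivial on $\pi_q$.}
\medskip

Put $j=q+n+1$. The group $KU_j$ is $\mathbb Z$ for even $j$ and $0$ for odd $j$, and the two even residues mod $4$ behave differently. For $j\equiv0\pmod4$ complexification $KO_j\to KU_j$ is injective, and one expects to transplant a family of psc metrics on the sphere $S^n$ into a small disc of $M$, where $L$ is invisible. For $j\equiv2\pmod4$ complexification is zero, so a non-zero class has to come from $L$. If $L$ is trivial there is no such class (Lemma~\ref{lem:trivial}). The hypothesis $w_2(M)\ne0$ excludes this case, because it forces $c_1(L)\ne0$. One would then like to find a surface $\Sigma\subset M$ on which $L$ has non-zero degree, transplant a family on $S^{n-2}$ into the normal discs of $\Sigma$, and multiply its index by the index $\frac12\deg L|_\Sigma$ of the surface. The weak point of this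 guess is that a non-zero class $c_1(L)$ may be torsion, and then it has degree $0$ on every oriented surface.

\subsection{Results}

\begin{theorem}\label{thm:counter}
For every $n\ge5$ there is a closed spin$^c$ non-spin manifold $(M^n,L)$ with $\mathcal R^{\mathrm{gen}+}(M,L)\neq\emptyset$ such that, for every basepoint and every $q\ge0$ with $q+n+1\equiv2\pmod4$, the map $\operatorname{inddiff}^c(M,L)$ is identically $0$ on $\pi_q$. One can take for $M$ an $S^{n-2}$-bundle over the Klein bottle and for $L$ a flat line bundle.
\end{theorem}

In these degrees $KU_{q+n+1}=\mathbb Z$, and for each $n$ one of $q=0,1,2,3$ satisfies the congruence. So the conjecture is false in every dimension $n\ge5$; for $n=5$ it fails on $\pi_0$.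

Theorem~\ref{thm:counter} is a case of a general statement. A \emph{toral covering} $\hat M\to M$ is the pull-back, under a map $v\colon M\to T^r$ to a torus, of a finite covering of $T^r$ by a connected torus. A \emph{finite tower of toral coverings} is a sequence $M_s\to\dots\to M_1\to M_0=M$ in which each map is a toral covering.

\begin{theorem}\label{thm:vanish}
Let $(M^n,L)$ be a closed spin$^c$ manifold with $\mathcal R^{\mathrm{gen}+}(M,L)\neq\emptyset$, and suppose that $L$ becomes trivial on a finite tower of toral coverings of $M$. Then $\operatorname{inddiff}^c(M,L)=0$ on $\pi_q$ for all basepoints and all $q$ with $q+n+1\equiv2\pmod4$.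
\end{theorem}

Away from torsion classes, the guess described above can be carried out.

\begin{theorem}\label{thm:positive}
Let $(M^n,L)$ be a closed connected spin$^c$ manifold and let $(g_0,A_0)\in\mathcal R^{\mathrm{gen}+}(M,L)$ be any basepoint.
\begin{enumerate}
\item[(a)] If $n\ge6$ and $q+n+1\equiv0\pmod4$, then $\operatorname{inddiff}^c(M,L)$ is non-trivial on $\pi_q$.
\item[(b)] If $n\ge8$, $q+n+1\equiv2\pmod4$ and $c_1(L)$ is not torsion, then $\operatorname{inddiff}^c(M,L)$ is non-trivial on $\pi_q$.
\end{enumerate}
\end{theorem}

So for connected $M$ of dimension $n\ge8$ the conjecture is true whenever $c_1(L)$ is not torsion. For torsion $c_1(L)$ both behaviors occur.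

\begin{proposition}\label{prop:rp}
Let $m=4l+1\ge5$, let $\xi$ be the non-trivial real line bundle on $\mathbb{RP}^m$, and let $L=\xi\otimes\mathbb C$, so that $2c_1(L)=0$. Then $(\mathbb{RP}^m,L)$ is spin$^c$ and non-spin. For every spin$^c$ structure with determinant line $L$ and every basepoint consisting of the round metric and a flat connection, $\operatorname{inddiff}^c(\mathbb{RP}^m,L)$ is non-trivial on $\pi_0$, although $m+1\equiv2\pmod4$.
\end{proposition}

Since $L$ becomes trivial on $S^m$, the word ``toral'' cannot be dropped from Theorem~\ref{thm:vanish}.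

We do not settle the case of non-torsion $c_1(L)$ with $n\in\{5,6,7\}$ and $q+n+1\equiv2\pmod4$, nor the case $n=5$ with $q+n+1\equiv0\pmod4$, and we do not give a full characterization for torsion $c_1(L)$.

Section~\ref{sec:prelim} collects the facts on Dirac operators and index classes. Section~\ref{sec:vanish} proves Theorem~\ref{thm:vanish}, Section~\ref{sec:klein} constructs the manifolds of Theorem~\ref{thm:counter}, Section~\ref{sec:rp} treats projective spaces, and Section~\ref{sec:positive} proves Theorem~\ref{thm:positive}. The disproof of the conjecture needs only Sections~\ref{sec:prelim}--\ref{sec:klein}.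

\section{Dirac operators and index classes}\label{sec:prelim}

\subsection{The Clifford-linear Dirac operator}

Let $C\ell_n$ be the $\mathbb Z/2$-graded Clifford algebra of $\mathbb R^n$ with $e_i^2=-1$, and let $\mathbb C\ell_n=C\ell_n\otimes\mathbb C$. The group $\mathrm{Spin}^c_n=\mathrm{Spin}_n\times_{\pm1}U(1)$ lies in $\mathbb C\ell_n$. It maps onto $SO(n)$, and it has the determinant character $[\gamma,\lambda]\mapsto\lambda^2$ with kernel $\mathrm{Spin}_n$. A spin$^c$ structure with determinant line $L$ gives for each metric $g$ a principal $\mathrm{Spin}^c_n$-bundle $P_g$ over the oriented orthonormal frame bundle, whose line bundle associated with the determinant character is identified with $L$. The bundle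
\[
\mathfrak S_g=P_g\times_{\mathrm{Spin}^c_n}\mathbb C\ell_n
\]
is graded. Tangent vectors act on it from the left by Clifford multiplication $c$, and $\mathbb C\ell_n$ acts from the right. The Levi-Civita connection and $A$ induce a connection $\nabla$ on $\mathfrak S_g$, and $D_{(g,A)}=\sum_ic(e_i)\nabla_{e_i}$ is odd, self-adjoint, and commutes with the right action.

Locally $\mathfrak S_g$ is a spin spinor bundle tensored with a square root of $L$, so $A$ enters $\nabla$ with the factor $\frac12$. For a real $1$-form $\alpha$ and a complex function $w$ we therefore have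
\begin{equation}\label{eq:shift}
D_{(g,A+2i\alpha)}=D_{(g,A)}+i\,c(\alpha),\qquad D(ws)=w\,Ds+c(dw)s,\qquad \Omega_{A+i\alpha}=\Omega_A+d\alpha .
\end{equation}

\begin{lemma}\label{lem:norm}
Let $\Omega$ be a real $2$-form on a Euclidean space $(V,g)$, written as $\Omega=\sum_i\lambda_i\,e_{2i-1}\wedge e_{2i}$ in an orthonormal basis. The eigenvalues of $ic(\Omega)$ are the numbers $\sum_i\pm\lambda_i$ with all choices of signs, so $|\Omega|_{\mathrm{op}}=\sum_i|\lambda_i|$. Moreover:
\begin{enumerate}
\item[(N1)] if $g'\ge\mu g$ with $\mu>0$, then $|\Omega|_{\mathrm{op},g'}\le\mu^{-1}|\Omega|_{\mathrm{op},g}$;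
\item[(N2)] $|\Pi^*\Omega|_{\mathrm{op}}\le|\Omega|_{\mathrm{op}}$ for an orthogonal projection $\Pi$ of $V$;
\item[(N3)] $|\alpha\wedge\beta|_{\mathrm{op}}\le|\alpha|\,|\beta|$ for $1$-forms $\alpha,\beta$.
\end{enumerate}
\end{lemma}

\begin{proof}
The operators $T_i=ic(e_{2i-1})c(e_{2i})$ are commuting self-adjoint involutions and $ic(\Omega)=\sum\lambda_iT_i$. The invertible operator $c(e_{2i})$ anticommutes with $T_i$ and commutes with the other $T_{i'}$, so it flips one sign of a joint eigenspace; hence all joint signs occur. It follows that $|\Omega|_{\mathrm{op}}$ is half the trace norm $\|\cdot\|_1$ of the skew matrix of $\Omega$ in an orthonormal basis, and $\|E\Omega E^t\|_1\le\|E\|^2\|\Omega\|_1$ for every matrix $E$. If $G$ is the matrix of $g'$ in a $g$-orthonormal basis, then $G^{-1/2}\Omega G^{-1/2}$ is the matrix of $\Omega$ in a $g'$-orthonormal basis; this gives (N1), and $E=\Pi$ gives (N2). The form $\alpha\wedge\beta$ has a single $\lambda_i$, the area of the parallelogram spanned by $\alpha$ and $\beta$.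
\end{proof}

\subsection{The index of a family}

Let $(X,X_0)$ be a finite CW pair. A \emph{Clifford family} over $X$ is a bundle of graded complex Hilbert spaces $\mathcal H_z$ with a right action of $\mathbb C\ell_n$, in which the $e_i$ are odd and skew-adjoint, together with odd self-adjoint operators $D_z$ with compact resolvent that commute with $\mathbb C\ell_n$ and whose bounded transforms $D_z(1+D_z^2)^{-1/2}$ depend norm-continuously on $z$. The Dirac operators of a continuous family of pairs $(g_z,A_z)$ on a closed manifold form a Clifford family. So do finite direct sums of such families, their orthogonal summands, and their perturbations by norm-continuous families of bounded, odd, self-adjoint, Clifford-linear operators. If $D_z$ is invertible for $z\in X_0$, the family has an index $\operatorname{ind}(D)\in KU^{-n}(X,X_0)$. With real Hilbert spaces and $C\ell_n$ one obtains an index in $KO^{-n}(X,X_0)$. We use the following standard properties \cite{AS}.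
\begin{enumerate}
\item[(I1)] The index is natural in $(X,X_0)$ and invariant under homotopies through families that are invertible over $X_0$.
\item[(I2)] It is additive under direct sums.
\item[(I3)] It is invariant under even Clifford-linear unitary equivalence.
\item[(I4)] The index of a complexified real family is the complexification of its real index.
\item[(I5)] The index vanishes if the family is invertible over all of $X$.
\item[(I6)] Let $\mathcal H^{\mathrm{op}}$ be $\mathcal H$ with the grading reversed and the same Clifford action. The family $-D$ on $\mathcal H^{\mathrm{op}}$ has index $-\operatorname{ind}(D)$.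
\item[(I7)] As a graded algebra, $\mathbb C\ell_2\cong\operatorname{End}(\Delta)$ with $\Delta=\mathbb C^{1|1}$, and $\mathbb C\ell_{n+2}\cong\mathbb C\ell_n\hat\otimes\,\mathbb C\ell_2$. The indices of the $\mathbb C\ell_n$-family $D$ on $\mathcal H$ and of the $\mathbb C\ell_{n+2}$-family $D\hat\otimes1$ on $\mathcal H\hat\otimes\Delta^*$ correspond under the Bott isomorphism $KU^{-n}\cong KU^{-n-2}$.
\end{enumerate}
Property (I6) follows from the others: on $\mathcal H\oplus\mathcal H^{\mathrm{op}}$ the odd operator $\left(\begin{smallmatrix}D&t\\t&-D\end{smallmatrix}\right)$ has square $D^2+t^2$, which is invertible over $X_0$ for all $t$ and over $X$ for $t>0$.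

Recall also that $KO_j$ is $\mathbb Z,\ \mathbb Z/2,\ \mathbb Z/2,\ 0,\ \mathbb Z,\ 0,\ 0,\ 0$ for $j\equiv0,\dots,7\pmod8$. Complexification $KO_j\to KU_j$ is injective for $j\equiv0\pmod4$. It is zero for $j\equiv2\pmod4$, since $KO_j$ is then finite and $KU_j=\mathbb Z$.

From now on let $I=[0,1]$ and
\[
X=S^q\times I,\qquad X_0=(S^q\times\partial I)\cup(\{*\}\times I).
\]
Then $X/X_0\cong S^{q+1}$ and $KU^{-n}(X,X_0)=KU_{q+n+1}$. For a map $f\colon S^q\to\mathcal R^{\mathrm{gen}+}(M,L)$, regarded as based at $f(*)$, put $f^\sharp(x,t)=(1-t)f(*)+tf(x)$. Over $X_0$ the map $f^\sharp$ takes values in the image of $f$, and the definition of the index difference reads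
\[
\operatorname{inddiff}^c(f)=\operatorname{ind}\big(D_{f^\sharp}\big)\in KU^{-n}(X,X_0).
\]
The real index difference of a spin manifold is given by the same formula, with metrics in place of pairs.

\begin{lemma}\label{lem:base}
If $f_0,f_1\colon S^q\to\mathcal R^{\mathrm{gen}+}(M,L)$ are freely homotopic, then $\operatorname{inddiff}^c(f_0)=\operatorname{inddiff}^c(f_1)$. Hence non-triviality of $\operatorname{inddiff}^c$ on $\pi_q$ at a basepoint depends only on the path component of the basepoint. The same holds for $\operatorname{inddiff}$ on $\mathcal R^+(M)$ when $M$ is spin.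
\end{lemma}

\begin{proof}
If $f_s$ is a homotopy, the families $D_{f_s^\sharp}$ are invertible over $X_0$; apply (I1). Given $f_1$ and a path ending at $f_1(*)$, the homotopy extension property of $(S^q,*)$ provides a map $f_0$ that is based at the start of the path and freely homotopic to $f_1$.
\end{proof}

\section{Toral coverings and the vanishing theorem}\label{sec:vanish}

The proof of Theorem~\ref{thm:vanish} has two parts. When $L$ is trivial, the index difference comes from real $K$-theory. Under a toral covering, it is multiplied by the degree. Since $KU_j$ is torsion-free, the vanishing descends from the top of the tower to $M$.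

\subsection{Trivial determinant line}

\begin{lemma}\label{lem:trivial}
Let $(M^n,L)$ be a closed spin$^c$ manifold with $L$ trivial, and let $j=q+n+1\equiv2\pmod4$. Then $\operatorname{inddiff}^c(f)=0$ for every $f\colon S^q\to\mathcal R^{\mathrm{gen}+}(M,L)$.
\end{lemma}

\begin{proof}
Choose a unit section of $L$ and let $d$ be the connection for which it is parallel. Write $f^\sharp(z)=(g_z,d+i\alpha_z)$ for $z\in X$. We shrink the connections to $d$, which can only help positivity: for $s\in[0,1]$ the pair $(g_z,d+i(1-s)\alpha_z)$ has
\[
R^{\mathrm{gen}}=R_{g_z}-2(1-s)|d\alpha_z|_{\mathrm{op}}\ \ge\ R_{g_z}-2|d\alpha_z|_{\mathrm{op}},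
\]
and the right side is positive for $z\in X_0$. By (I1), $\operatorname{inddiff}^c(f)$ is the index of the family $D_{(g_z,d)}$.

The unit circle bundle of $L$ is $P_g/\mathrm{Spin}_n$, so the unit section reduces $P_g$ to a principal $\mathrm{Spin}_n$-bundle $P'_g$, that is, to a spin structure. Then $\mathfrak S_g=(P'_g\times_{\mathrm{Spin}_n}C\ell_n)\otimes\mathbb C$. Since the section is $d$-parallel, $D_{(g,d)}$ is the complexification of the real $C\ell_n$-linear spin Dirac operator of $g$. The real operator of $g_z$ is invertible for $z\in X_0$, because $R_{g_z}>0$ there. By (I4) the index lies in the image of $KO_j\to KU_j$, which is $0$.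
\end{proof}

\begin{remark}\label{rem:retract}
The first half of the proof works whenever $c_1(L)$ is torsion. Then the curvature form of any unitary connection is exact, so $L$ has a flat unitary connection $A_f$, and $(g,A_f+i\alpha)\mapsto(g,A_f+i(1-s)\alpha)$ is a deformation retraction of $\mathcal R^{\mathrm{gen}+}(M,L)$ onto $\mathcal R^+(M)\times\{A_f\}$. The second half needs the parallel section to produce a real operator, and Proposition~\ref{prop:rp} shows that flatness alone does not give the conclusion.
\end{remark}

\subsection{Transfer}

If $L$ becomes trivial only on a finite covering $\hat M$, we have to compare the Dirac operators of $\hat M$ and $M$. The operator on $\hat M$ splits according to the characters of the deck group. The trivial character gives the operator of $M$, and the difficulty is to identify the indices of the other summands. The circle shows what happens.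

\begin{example}\label{ex:circle}
Consider $-i\,d/dv$ on functions on $\mathbb R/2\mathbb Z$, with eigenfunctions $e^{i\pi kv}$ and eigenvalues $\pi k$, $k\in\mathbb Z$. The deck transformation $v\mapsto v+1$ of $\mathbb R/2\mathbb Z\to\mathbb R/\mathbb Z$ splits the functions into invariant ones ($k$ even) and anti-invariant ones ($k$ odd). On the first summand we see $-i\,d/dv$ on $\mathbb R/\mathbb Z$, with spectrum $2\pi\mathbb Z$. An anti-invariant function has the form $e^{-i\pi v}s(v)$ with $s$ of period $1$, and
\[
-i\frac d{dv}\big(e^{-i\pi v}s\big)=e^{-i\pi v}\Big(-i\frac d{dv}-\pi\Big)s .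
\]
So the second summand is again an operator on $\mathbb R/\mathbb Z$, with spectrum $2\pi\mathbb Z-\pi$. The two are joined by the operators $-i\,d/dv-s\pi$, $s\in[0,1]$, which belong to the connections $d-is\pi\,dv$ on the trivial bundle. All of these connections are flat. On the circle itself invertibility changes along this path. On a manifold mapping to the circle, however, adding a closed form to the connection leaves the curvature and hence $R^{\mathrm{gen}}$ unchanged, so \eqref{eq:lich} keeps the operators invertible wherever $R^{\mathrm{gen}}>0$.
\end{example}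

A finite covering $p\colon\hat M\to M$ pulls back the spin$^c$ structure and the pairs $(g,A)$, and $R^{\mathrm{gen}}_{p^*(g,A)}=R^{\mathrm{gen}}_{(g,A)}\circ p$.

\begin{lemma}\label{lem:transfer}
Let $p\colon\hat M\to M$ be a toral covering of degree $N$. For every $f\colon S^q\to\mathcal R^{\mathrm{gen}+}(M,L)$,
\[
\operatorname{inddiff}^c(p^*f)=N\cdot\operatorname{inddiff}^c(f).
\]
\end{lemma}

\begin{proof}
Write $T^r=\mathbb R^r/\mathbb Z^r$. The covering torus is $\mathbb R^r/\Lambda$ with $\Lambda\subset\mathbb Z^r$ of index $N$. Homotopic maps pull back isomorphic coverings, so we may take $v\colon M\to T^r$ smooth. The group $G=\mathbb Z^r/\Lambda$ acts freely on $\hat M$ with quotient $M$, and $v$ lifts to $\hat v\colon\hat M\to\mathbb R^r/\Lambda$ with $\hat v(\gamma y)=\hat v(y)+\gamma$.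

Fix a pair $(g,A)$. The fibers of $p^*\mathfrak S_g$ at $y$ and $\gamma y$ are both $\mathfrak S_g|_{p(y)}$, so $G$ acts on $L^2(\hat M;p^*\mathfrak S_g)$ by $s\mapsto s\circ\gamma$. This action commutes with $D_{p^*(g,A)}$, the grading and $\mathbb C\ell_n$. Hence the space is the orthogonal sum, over the $N$ characters $\chi$ of $G$, of the invariant subspaces $\mathcal H_\chi=\{s: s\circ\gamma=\chi(\gamma)^{-1}s\text{ for all }\gamma\}$.

Given $\chi$, choose a linear form $\ell$ on $\mathbb R^r$ with $\chi=e^{2\pi i\ell}$ on the standard basis, hence on $\mathbb Z^r$. Then $\ell(\Lambda)\subset\mathbb Z$, so $w=e^{-2\pi i\ell(\hat v)}$ is a well-defined unimodular function on $\hat M$ with $w\circ\gamma=\chi(\gamma)^{-1}w$. The map $s\mapsto N^{-1/2}w\,p^*s$ is an even Clifford-linear isometry from $L^2(M;\mathfrak S_g)$ to $\mathcal H_\chi$. It is onto because $w^{-1}\mathcal H_\chi$ consists of $G$-invariant sections. The constant $1$-form $d\ell$ descends to $T^r$; put $\alpha=2\pi\,v^*d\ell$, a closed $1$-form on $M$ with $dw=-iw\,p^*\alpha$. By \eqref{eq:shift},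
\[
D_{p^*(g,A)}(w\,p^*s)=w\,p^*\big(D_{(g,A)}s-i\,c(\alpha)s\big)=w\,p^*\big(D_{(g,A-2i\alpha)}s\big).
\]

Apply this to the pairs $f^\sharp(z)=(g_z,A_z)$ and note that $(p^*f)^\sharp=p^*(f^\sharp)$. By (I2) and (I3), $\operatorname{inddiff}^c(p^*f)$ is the sum over $\chi$ of the indices of the families $D_{(g_z,A_z-2i\alpha)}$, with $\alpha$ depending on $\chi$. Since $d\alpha=0$, the pairs $(g_z,A_z-2is\alpha)$ have the same generalized scalar curvature for all $s\in[0,1]$, and it is positive for $z\in X_0$. By (I1) each of the $N$ summands equals $\operatorname{inddiff}^c(f)$.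
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:vanish}]
Let $p\colon M_s\to M$ be the composite of the tower and $N$ the product of the degrees. Lemma~\ref{lem:transfer}, applied $s$ times, and Lemma~\ref{lem:trivial} on $M_s$ give $N\cdot\operatorname{inddiff}^c(f)=\operatorname{inddiff}^c(p^*f)=0$ in $KU_{q+n+1}=\mathbb Z$. So $\operatorname{inddiff}^c(f)=0$ for every $f$, whatever its basepoint.
\end{proof}

The torus was used at one point: it writes each character of the deck group as the holonomy of a closed $1$-form on $M$, which can be scaled to $0$.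

\section{Sphere bundles over the Klein bottle}\label{sec:klein}

To contradict the conjecture we need a non-spin manifold with a psc metric and a line bundle $L$, necessarily non-trivial, that becomes trivial on a toral covering. The Klein bottle $K$ carries such a line bundle, and its double covering by the torus is pulled back from the circle. But $K$ is flat, non-orientable and of dimension $2$. A flat sphere bundle over $K$ repairs all three defects, and its monodromy can be chosen to produce the right $w_2$.

Let $n\ge5$. Let $\Gamma=\langle a,b\mid bab^{-1}=a^{-1}\rangle$ act on $\mathbb R^2$ by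
\[
a(u,v)=(u+1,v),\qquad b(u,v)=(-u,v+1),
\]
so that $K=\mathbb R^2/\Gamma$. Every element of $\Gamma$ has the form $a^ib^k$ and acts by $(u,v)\mapsto(\pm u+i,v+k)$ with sign $(-1)^k$; the action is free and properly discontinuous. Let $\Gamma$ act on $\mathbb R^{n-1}$ by
\[
\rho(a)=\operatorname{diag}(-1,-1,1,1,\dots,1),\qquad\rho(b)=\operatorname{diag}(1,1,-1,1,\dots,1).
\]
These are commuting involutions, so the relation of $\Gamma$ holds. Put
\[
M=(\mathbb R^2\times S^{n-2})/\Gamma,\qquad\mathrm{pr}\colon M\to K .
\]
The generator $a$ preserves the orientations of both factors and $b$ reverses both, so $M$ is a closed oriented $n$-manifold. The product of the flat and the round metric descends to a metric on $M$ of scalar curvature $(n-2)(n-3)>0$.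

Let $x,y\in H^1(K;\mathbb Z/2)=\operatorname{Hom}(\Gamma,\mathbb Z/2)$ be the basis dual to $a,b$, and let $\xi_a,\xi_b$ be the flat real line bundles with $w_1(\xi_a)=x$ and $w_1(\xi_b)=y$. Put $L=\mathrm{pr}^*(\xi_a\otimes\mathbb C)$.

\begin{lemma}\label{lem:klein}
We have $w_2(M)=\mathrm{pr}^*x^2\neq0$, and $c_1(L)$ reduces mod $2$ to $w_2(M)$.
\end{lemma}

\begin{proof}
The differentials of $a$ and $b$ on $\mathbb R^2$ are $1$ and $\operatorname{diag}(-1,1)$, so $TK\cong\xi_b\oplus\mathbb R$ and $w_1(K)=y$. The manifold $M$ is the sphere bundle of $V=2\xi_a\oplus\xi_b\oplus\mathbb R^{n-4}$, so $TM\oplus\mathbb R\cong\mathrm{pr}^*(TK\oplus V)$ and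
\[
w(M)=\mathrm{pr}^*\big((1+x)^2(1+y)^2\big),\qquad w_2(M)=\mathrm{pr}^*(x^2+y^2).
\]
The class $y$ is pulled back from the circle by $(u,v)\mapsto v$, so $y^2=0$. By Poincar\'e duality $y$ pairs non-trivially with some class in the span of $x$ and $y$, which forces $xy\neq0$. Wu's formula on a surface, $x^2=w_1(K)\,x$, gives $x^2=xy\ne0$. Since $n-1\ge4$, the last coordinate vector of $\mathbb R^{n-1}$ is fixed by $\rho$ and defines a section of $\mathrm{pr}$, so $\mathrm{pr}^*$ is injective. Finally, the reduction of $c_1(L)$ is $w_2$ of the underlying real bundle $\mathrm{pr}^*(2\xi_a)$, which is $\mathrm{pr}^*x^2$.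
\end{proof}

So each summand of $V$ has a task: $\xi_b$ makes $M$ orientable, $2\xi_a$ makes it non-spin, and the trivial summand, present because $n\ge5$, keeps $w_2$ alive on $M$.

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
By Lemma~\ref{lem:klein}, $(M,L)$ is spin$^c$ and non-spin. With the metric above and a flat unitary connection on $L$ we have $R^{\mathrm{gen}}=R_g>0$, so $\mathcal R^{\mathrm{gen}+}(M,L)\neq\emptyset$.

The coordinate $v$ defines a map $M\to\mathbb R/\mathbb Z$. The subgroup $\langle a,b^2\rangle$ consists of the elements of $\Gamma$ that translate $v$ by an even integer, so $\hat M=(\mathbb R^2\times S^{n-2})/\langle a,b^2\rangle\to M$ is the pull-back of $\mathbb R/2\mathbb Z\to\mathbb R/\mathbb Z$: a toral covering of degree $2$. Sections of the pull-back of $L$ to $\hat M$ are complex functions $\varphi$ on $\mathbb R^2\times S^{n-2}$ with $\varphi\circ a=-\varphi$ and $\varphi\circ b^2=\varphi$. Since $b^2(u,v)=(u,v+2)$, the function $\varphi=e^{i\pi u}$ is such a section, and it vanishes nowhere. (It does not descend to $M$, because $\varphi\circ b=e^{-i\pi u}$.) So $L$ becomes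 trivial on $\hat M$, and Theorem~\ref{thm:vanish} applies.
\end{proof}

\section{Real projective spaces}\label{sec:rp}

Throughout this section $m=4l+1\ge5$, $M=\mathbb{RP}^m$ with a fixed orientation, $L=\xi\otimes\mathbb C$, and $g_{\mathrm{rd}}$ is the round metric of curvature $1$. With $x=w_1(\xi)$ we have $w(M)=(1+x)^{4l+2}$, so $w_2(M)=\binom{4l+2}2x^2=(2l+1)(4l+1)x^2=x^2\neq0$, and $x^2=w_2(2\xi)$ is the reduction of $c_1(L)$. This proves the first claim of Proposition~\ref{prop:rp}. Fix a spin$^c$ structure with determinant line $L$. Two flat unitary connections on $L$ differ by a closed form, so the segment between them consists of flat connections. By Lemma~\ref{lem:base} we may take for the basepoint $(g_{\mathrm{rd}},A_f)$, where $A_f$ is the flat connection induced by $\xi$.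

For a flat connection and a cylinder of dimension $m+1\equiv2\pmod4$ the local index density vanishes, so the index difference of two psc metrics is a difference of eta invariants. The plan is to show that the round metric has non-zero eta invariant, and to construct by surgery a second psc metric whose eta invariant is a different multiple of it.

\subsection{The Atiyah--Patodi--Singer formula}

In this section we use the ordinary spinor bundles, associated with irreducible Clifford modules. For an odd-dimensional closed spin$^c$ manifold with metric and connection, $\eta(s)=\sum_{\lambda\neq0}\operatorname{sign}(\lambda)|\lambda|^{-s}$, summed over the eigenvalues of the Dirac operator, converges for large $\operatorname{Re}s$ and continues to $s=0$; its value $\eta$ there is the \emph{eta invariant}. It is additive under disjoint union and changes sign when the orientation is reversed. Let $W$ be a compact even-dimensional spin$^c$ manifold with metric and connection of product form near $\partial W$, and suppose that the Dirac operator of $\partial W$ is invertible. Attach half-infinite cylinders to $\partial W$,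 and let $\operatorname{ind}(W)\in\mathbb Z$ be the difference of the dimensions of the $L^2$-kernels on positive and negative spinors. The Atiyah--Patodi--Singer formula says that $\operatorname{ind}(W)=\int_W\hat A\,e^{c_1/2}\mp\frac12\eta(\partial W)$, where the integrand is built from the Chern--Weil forms of the metric and the connection, and the sign depends only on conventions. The form $\hat A$ has components only in degrees divisible by $4$. Hence
\begin{equation}\label{eq:aps}
\operatorname{ind}(W)=\mp\tfrac12\,\eta(\partial W)\qquad\text{if the connection is flat and }\dim W\equiv2\pmod4 .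
\end{equation}
If in addition the metric on $W$ is psc, then the $L^2$-kernels vanish by \eqref{eq:lich}, and $\eta(\partial W)=0$.

For a psc metric $g$ on $M$ let $\eta(g)$ be the eta invariant of $(g,A_f)$. By the description of the index difference on $\pi_0$ as a cylinder index, and by (I7), $\operatorname{inddiff}^c(g,A_f)\in KU_{m+1}=\mathbb Z$ is, up to sign, $\operatorname{ind}(M\times I)$ for a metric interpolating from $g_{\mathrm{rd}}$ to $g$ and the constant connection $A_f$. So \eqref{eq:aps} gives
\begin{equation}\label{eq:cyl}
\operatorname{inddiff}^c(g,A_f)=\pm\tfrac12\big(\eta(g)-\eta(g_{\mathrm{rd}})\big).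
\end{equation}

\subsection{The eta invariant of the round metric}

\begin{lemma}\label{lem:eta}
$\eta(g_{\mathrm{rd}})=\pm2^{-2l-1}$.
\end{lemma}

\begin{proof}
On $S^m$ the connection $A_f$ pulls back to a trivial one, so the pulled-back operator is the spin Dirac operator of the round sphere. Let $S^\pm$ be the half-spin modules of $\mathrm{Spin}_{m+1}$, of dimension $2^{2l}$. The spinor bundle of $S^m\subset\mathbb R^{m+1}$ is $S^m\times S^+$, equivariantly for $\mathrm{Spin}_{m+1}$. Call a homogeneous polynomial map $\mathbb R^{m+1}\to S^\pm$ \emph{monogenic} if the Euclidean Dirac operator annihilates it. Up to an overall sign, the eigenspinors on $S^m$ are the following \cite{Baer}. For the eigenvalue $\frac m2+k$ they are the restrictions of the $S^+$-valued monogenic polynomials of degree $k$. For the eigenvalue $-(\frac m2+k)$ they are the restrictions of $v\mapsto v\cdot\psi(v)$ with $\psi$ an $S^-$-valued monogenic polynomial of degree $k$. Both eigenvalues have multiplicity $\mu_k=2^{2l}\binom{k+m-1}{m-1}$, $k\ge0$.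

Spinors on $M$ are the spinors on $S^m$ fixed by the deck involution. The element $e_1\cdots e_{m+1}\in\mathrm{Spin}_{m+1}$ covers the antipodal map and acts on $S^+$ by a scalar. Hence $\psi\mapsto\psi(-\,\cdot)$ is a lift of the antipodal map that respects Clifford multiplication and the connection. The deck involution is another such lift. By Schur's lemma the two differ by a scalar function, which is parallel, hence constant, and has square $1$. So the deck involution is $\psi\mapsto\epsilon\,\psi(-\,\cdot)$ with $\epsilon=\pm1$. It acts by $\epsilon(-1)^k$ on the eigenspace of $\frac m2+k$ and by $-\epsilon(-1)^k$ on the eigenspace of $-(\frac m2+k)$, where the polynomials have degree $k+1$. For each $k$ exactly one of the two eigenspaces descends to $M$, the one whose eigenvalue has sign $\epsilon(-1)^k$. Thus, up to the overall sign,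
\[
\eta(s)=\epsilon\sum_{k\ge0}(-1)^k\mu_k\big(\tfrac m2+k\big)^{-s}.
\]
From $\sum_k\binom{k+m-1}{m-1}(-\zeta)^k=(1+\zeta)^{-m}$ we get
\[
\Phi(t):=\sum_{k\ge0}(-1)^k\mu_k\,e^{-t(m/2+k)}=2^{2l}e^{-tm/2}(1+e^{-t})^{-m},
\]
which is smooth at $t=0$ and decays exponentially with its derivative. For $\operatorname{Re}s>m$, the identity $\lambda^{-s}=\Gamma(s)^{-1}\int_0^\infty t^{s-1}e^{-t\lambda}dt$ and an integration by parts give
\[
\eta(s)=\frac\epsilon{\Gamma(s)}\int_0^\infty t^{s-1}\Phi(t)\,dt=-\frac\epsilon{\Gamma(s+1)}\int_0^\infty t^s\,\Phi'(t)\,dt .
\]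
The last expression is holomorphic for $\operatorname{Re}s>-1$, and its value at $0$ is $\epsilon\Phi(0)=\epsilon\,2^{2l-m}=\epsilon\,2^{-2l-1}$.
\end{proof}

\subsection{A second metric}

We want a psc bordism with flat determinant line from several round copies of $M$ to a single copy of $M$. The bordisms must therefore carry an extension of $\xi$ and of the spin$^c$ structure. The group $\mathrm{Spin}^c_n$ is the preimage of $SO(n)\times SO(2)$ in $\mathrm{Spin}_{n+2}$, so a spin$^c$ structure on an oriented manifold $Z$ with determinant line $L'$ is the same as a spin structure on $TZ\oplus L'$. This leads to the bordism group $\Omega_m$ of closed oriented $m$-manifolds $Z$ with a map $f\colon Z\to\mathbb{RP}^\infty$ and a spin structure on $TZ\oplus f^*(2\xi)$. Such a manifold, and every bordism between such manifolds, is spin$^c$ with the flat determinant line $f^*\xi\otimes\mathbb C$. The inclusion $M\subset\mathbb{RP}^\infty$ and the chosen spin$^c$ structure define a class $[M]\in\Omega_m$.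

\begin{lemma}\label{lem:second}
There are an integer $e\ge1$ and a psc metric $g'$ on $M$ with $\eta(g')-\eta(g_{\mathrm{rd}})=-e\,\eta(g_{\mathrm{rd}})$.
\end{lemma}

\begin{proof}
By the Pontryagin--Thom construction, $\Omega_*$ is the spin bordism of the Thom spectrum of a virtual bundle of rank $0$ over $\mathbb{RP}^\infty$ formed from $2\xi$. This bundle is oriented and $\mathbb{RP}^\infty$ has the rational homology of a point, so $\Omega_m\otimes\mathbb Q\cong\Omega_m^{\mathrm{Spin}}\otimes\mathbb Q$. This group vanishes because $m$ is not divisible by $4$. Hence $e[M]=0$ for some $e\ge1$. Let $V$ be a null-bordism, $\partial V=eM$, and let $W_0=(M\times I)\sqcup V$. We call $M_{\mathrm{out}}=M\times\{1\}$ the outgoing end and the remaining $e+1$ boundary components the incoming end. As oriented manifolds, $\partial W_0=M_{\mathrm{out}}\sqcup\bar M\sqcup eM$, where the bar denotes reversed orientation.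

We change $W_0$ by surgeries in the interior that are compatible with the structure, which is classified by a map to $B\mathrm{Spin}\times\mathbb{RP}^\infty$. This space has $\pi_1=\mathbb Z/2$ and $\pi_2=\pi_3=0$. Connected sums make the manifold connected. The map on $\pi_1$ is onto because of $M_{\mathrm{out}}$, and its kernel has index two in a finitely generated group, so it is finitely generated and is killed by surgeries on circles. Then $\pi_2$ is the second homology of the compact universal covering, so it is finitely generated. Its generators are represented by embedded $2$-spheres. Such a sphere lifts $f$ to a null-homotopic map, so its normal bundle is stably spin, hence trivial, and surgery on it is possible. As $m+1\ge6$, the dual handles have index at least $4$ in this last step and do not affect $\pi_1$ and $\pi_2$. We obtain a connected bordism $W$ with the same boundary, $\pi_1(W)=\mathbb Z/2$ detected by $f$, and $\pi_2(W)=0$.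

The inclusion $M_{\mathrm{out}}\subset W$ is an isomorphism on $\pi_1$ and onto on $\pi_2$, so $(W,M_{\mathrm{out}})$ is $2$-connected. By Wall's theorem on geometrical connectivity \cite{Wall}, and since $\dim W\ge6$, the manifold $W$ is built from $M_{\mathrm{out}}$ without handles of index $\le2$. Turned upside down, $W$ is built from the incoming end by handles of index $\le m-2$, which are attached along spheres of codimension $\ge3$ in the $m$-dimensional levels. By Gajer's theorem \cite{Gajer}, a psc metric on the incoming end of such a bordism extends to a psc metric on the bordism that is a product near the whole boundary. Start with $g_{\mathrm{rd}}$ on each incoming component, and let $g'$ be the resulting metric on $M_{\mathrm{out}}=M$. The flat connection on $f^*\xi\otimes\mathbb C$ restricts to $A_f$ on each boundary component. By \eqref{eq:aps} and the sentence after it, $0=\eta(\partial W)=\eta(g')-\eta(g_{\mathrm{rd}})+e\,\eta(g_{\mathrm{rd}})$.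
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:rp}]
By \eqref{eq:cyl} and Lemmas~\ref{lem:eta} and~\ref{lem:second}, $\operatorname{inddiff}^c(g',A_f)=\pm e\,2^{-2l-2}\neq0$.
\end{proof}

\begin{remark}
The example shows how Lemma~\ref{lem:transfer} fails for $p\colon S^m\to\mathbb{RP}^m$. The anti-invariant spinors on $S^m$ are the spinors on $\mathbb{RP}^m$ twisted by $\xi\otimes\mathbb C$, which replaces $\epsilon$ by $-\epsilon$. This flat bundle is non-trivial, so the twist cannot be scaled away. The indices of the two summands add up to the index on $S^m$, which is $0$ by Lemma~\ref{lem:trivial}. So they are opposite rather than equal.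
\end{remark}

\section{Non-vanishing by transplantation}\label{sec:positive}

We prove Theorem~\ref{thm:positive}. Let $N\subset M$ be a point in case (a) and a surface in case (b), and let $k$ be its codimension. The proof has four steps. We deform $(g_0,A_0)$ to a pair that is a product near $N$ with a long thin neck $N\times S^{k-1}\times[0,\ell]$. We replace the part inside the neck by a family taken from $S^k$. We show by excision that the index difference on $M$ equals that of the product family on $N\times S^k$. Finally we compute the latter.

\subsection{Setting}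

Let $N\subset M$ be a closed connected oriented submanifold of codimension $k\ge3$ with trivial normal bundle. Put $g_N=g_0|_N$ and $A_N=A_0|_N$, with curvature form $\Omega_N$, and write $\Omega_0=\Omega_{A_0}$. An orthonormal normal frame and the normal exponential map identify a neighborhood of $N$ with $N\times D^k(r_0)$, in such a way that $r=|v|$, $v\in D^k(r_0)$, is the $g_0$-distance to $N$. Let $\mathrm{pr}$ be the projection to $N$. We identify $L$ over this neighborhood with $\mathrm{pr}^*(L|_N)$ by $A_0$-parallel transport along the radial geodesics. Nothing is assumed about the sign of $R_{g_N}-2|\Omega_N|_{\mathrm{op}}$, and in case (b) it cannot be positive everywhere. Positivity will come from the small normal spheres $S^{k-1}$, which have positive scalar curvature because $k\ge3$.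

Let $d\sigma^2$ be the round metric of $S^{k-1}$. For a metric $dt^2+f(t)^2d\sigma^2$ the scalar curvature is
\begin{equation}\label{eq:warp}
R=(k-1)\Big((k-2)\frac{1-f'^2}{f^2}-2\frac{f''}f\Big).
\end{equation}
Fix a smooth nondecreasing function $Y\colon[0,\infty)\to[0,\frac12]$ with $Y(\rho)=\rho^2$ near $0$ and $Y=\frac12$ for $\rho\ge\frac14$, and put
\[
h_Y=\frac{d\rho^2}{1-Y(\rho)}+\rho^2d\sigma^2\quad\text{on }\mathbb R^k .
\]
This is a round cap of radius $1$ near the origin and the cone $2d\rho^2+\rho^2d\sigma^2$ for $\rho\ge\frac14$. In arclength $t$ we have $f=\rho$, $f'=\sqrt{1-Y}$ and $f''=-\frac12Y'(\rho)$, so \eqref{eq:warp} gives $R=(k-1)(k-2)Y/\rho^2+(k-1)Y'/\rho$. This is positive everywhere, with value $k(k-1)$ near the origin. Let $B=\{\rho\le\frac12\}\subset\mathbb R^k$. For $0<\delta<r_0$ we identify $\{r\le\delta/2\}$ with $N\times B$ by $v\mapsto v/\delta$.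

\subsection{Making the pair a product near $N$}

\begin{lemma}\label{lem:standard}
For every sufficiently small $\delta>0$ there is a path in $\mathcal R^{\mathrm{gen}+}(M,L)$ from $(g_0,A_0)$ to a pair that equals $(g_N\oplus\delta^2h_Y,\ \mathrm{pr}^*A_N)$ on $\{r\le\delta/2\}=N\times B$.
\end{lemma}

A direct interpolation from $g_0$ to a product metric may destroy positivity. We first adjust the connection, then bend the metric so that it has very large scalar curvature near $N$, and only then interpolate, at a scale where the error is negligible against that curvature.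

\begin{proof}
Fix $\varepsilon>0$ with $6\varepsilon<\min R^{\mathrm{gen}}_{(g_0,A_0)}$.

\emph{Step 1: the connection.} Write $A_0=\mathrm{pr}^*A_N+i\beta$. The form $\beta$ vanishes on the velocity vectors of radial geodesics, including their initial vectors, and on $TN$ along $N$. So it vanishes at all points of $N$, and $|\beta|\le Cr$. Let $\phi(r)\in[0,1]$ be a cutoff function with $\phi=1$ for $r\le r_a$ and $\phi=0$ for $r\ge r_b$. For $s\in[0,1]$ the connection $A_0-is\phi\beta=\mathrm{pr}^*A_N+i(1-s\phi)\beta$ has curvature form
\[
(1-s\phi)\,\Omega_0+s\phi\,\mathrm{pr}^*\Omega_N-s\,d\phi\wedge\beta .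
\]
Along $N$ the differential of $\mathrm{pr}$ is the orthogonal projection $\Pi$ onto $TN$, so $\mathrm{pr}^*\Omega_N=\Pi^*\Omega_0$ there. By (N2) and continuity, $|\mathrm{pr}^*\Omega_N|_{\mathrm{op}}\le|\Omega_0|_{\mathrm{op}}+\varepsilon$ for $r\le r_b$ if $r_b$ is small. By (N3) the last term has norm at most $Cr|\phi'(r)|$. A cutoff of the form $\chi(r/r_b)$ makes this bounded but not small, so we use a logarithmic one: let $\chi\colon\mathbb R\to[0,1]$ be smooth and nondecreasing, $0$ near $(-\infty,0]$, $1$ near $[1,\infty)$, with $\chi'\le2$, and put $\phi(r)=\chi(\kappa\log(r_b/r))$ with $2C\kappa\le\varepsilon$. Then $Cr|\phi'|\le\varepsilon$, and the curvature has norm at most $|\Omega_0|_{\mathrm{op}}+2\varepsilon$ for all $s$. So the path stays in $\mathcal R^{\mathrm{gen}+}(M,L)$. From now on $A$ is the connection at $s=1$. It satisfies $R_{g_0}-2|\Omega_A|_{\mathrm{op},g_0}\ge2\varepsilon$ on $M$ and $A=\mathrm{pr}^*A_N$ for $r\le r_a$.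

\emph{Step 2: bending.} By the Gauss lemma, $g_0=dr^2+g_r$ for $0<r<r_0$, where $g_r$ is the metric of the level set. Let $S=\nabla\operatorname{grad}r$ be the shape operator of the level sets and $H=\operatorname{tr}S$. The tensor $J=\nabla\operatorname{grad}(r^2/2)$ is smooth across $N$, equals the normal projection along $N$, and satisfies $J=dr\otimes\partial_r+rS$. Hence $\operatorname{tr}J=1+rH$ and $|J|^2=1+r^2|S|^2$ are smooth functions equal to $k$ on $N$, and
\[
H=\frac{k-1}r+O(1),\qquad|S|^2=\frac{k-1}{r^2}+O\Big(\frac1r\Big),\qquad\partial_rH=\frac{\partial_r\operatorname{tr}J}r-\frac{\operatorname{tr}J-1}{r^2}=-\frac{k-1}{r^2}+O\Big(\frac1r\Big).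
\]
For a smooth function $y=y(r)\in[0,\frac12]$ that vanishes near $r_0$ and is a constant multiple of $r^2$ near $0$, put
\[
g_y=\frac{dr^2}{1-y}+g_r=g_0+\frac y{1-y}\,dr^2 .
\]
This is smooth across $N$ because $r\,dr$ is. It is the metric induced on the graph in $M\times\mathbb R$ of a function of $r$ with squared slope $y/(1-y)$. For a metric $dt^2+g_t$ the Gauss and Riccati equations give $R=R_{g_t}-H^2-|S|^2-2\partial_tH$. For $g_y$ the unit normal is $\partial_t=\sqrt{1-y}\,\partial_r$, so $S$ and $H$ are multiplied by $\sqrt{1-y}$, and $\partial_t(\sqrt{1-y}\,H)=(1-y)\partial_rH-\frac12y'H$. Comparing with the case $y=0$ we obtain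
\begin{equation}\label{eq:bend}
R_{g_y}=R_{g_0}+yQ+y'H,\qquad Q=H^2+|S|^2+2\partial_rH=\frac{(k-1)(k-2)}{r^2}+O\Big(\frac1r\Big).
\end{equation}
Since $k\ge3$, there is $r_1<r_0$ with $Q\ge\frac34\frac{k-1}{r^2}$ and $0<H\le\frac54\frac{k-1}r$ for $0<r\le r_1$. For $k=2$ the leading term of $Q$ vanishes and this estimate is lost.

Going inward, $y$ has to climb from $0$ to $\frac12$. There $y'<0$ and the term $y'H$ is a cost. Once $y$ is positive, the gain $yQ$ pays for it; the start is paid from the margin $\varepsilon$. Precisely, put $\varepsilon'=\frac\varepsilon{2(k-1)}$. Where $y'\ge0$ we have $yQ+y'H\ge0$. Where $y'\le0$ and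
\begin{equation}\label{eq:rate}
-ry'\le\tfrac12y+\varepsilon'r^2,
\end{equation}
we have
\[
yQ+y'H\ge\frac{k-1}{r^2}\Big(\frac34y-\frac58y-\frac54\varepsilon'r^2\Big)\ge-\frac54(k-1)\varepsilon'\ge-\varepsilon .
\]
In the variable $\tau=\log(r_1/r)$ condition \eqref{eq:rate} reads $dy/d\tau\le\frac12y+\varepsilon'r_1^2e^{-2\tau}$. Choose $0<y_0<\frac12$ with $2y_0\le\varepsilon'r_1^2e^{-2}$, and for $\tau\le1$ put $y=y_0\chi(\tau)$; then $dy/d\tau\le2y_0$. For $\tau\ge1$ put $y=y_0\exp\big(\frac12\int_1^\tau\omega\big)$, where $\omega$ is smooth with compact support in $(1,\infty)$, $0\le\omega\le1$ and $\int\omega=2\log\frac1{2y_0}$; then $dy/d\tau\le\frac12y$, and $y=\frac12$ for $r\le r_*$ with some $r_*>0$. For $\delta\le r_*$ redefine $y=Y(r/\delta)$ on $r\le\delta$. This is still $\frac12$ for $\delta/4\le r\le r_*$, and $y'\ge0$ on $r\le\delta$.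

By \eqref{eq:bend}, $R_{g_{sy}}=R_{g_0}+s(yQ+y'H)\ge R_{g_0}-\varepsilon$ for $s\in[0,1]$. Also $g_{sy}\ge g_0$, so $|\Omega_A|_{\mathrm{op},g_{sy}}\le|\Omega_A|_{\mathrm{op},g_0}$ by (N1). Hence $R^{\mathrm{gen}}_{(g_{sy},A)}\ge\varepsilon$ along the path from $g_0$ to $g_y$.

\emph{Step 3: the product form.} On $r\le\delta$ let $g_{\mathrm{mod}}=g_N\oplus\big(\frac{dr^2}{1-Y(r/\delta)}+r^2d\sigma^2\big)$. Let $\varphi\colon[0,\infty)\to[0,1]$ be smooth, $1$ on $[0,\frac12]$ and $0$ near $[1,\infty)$, and put $g^{(s)}=g_y+s\,\varphi(r/\delta)\,(g_{\mathrm{mod}}-g_y)$. Cover $N$ by finitely many charts and use, near a point $u_0$, the rescaled coordinates $u=u_0+\delta u'$ on $N$ and $v=\delta v'$ on the disc, with $|u'|\le1$ and $\rho=|v'|\le1$. The coefficients of $\delta^{-2}g_0$ in these coordinates are those of $g_0$ at $(u_0+\delta u',\delta v')$. As $\delta\to0$ they converge in $C^\infty$, uniformly in $u_0$, to the constant metric $g_N(u_0)\oplus|dv'|^2$. The term $\delta^{-2}\frac y{1-y}dr^2$ equals $\frac{Y(\rho)}{1-Y(\rho)}d\rho^2$ for every $\delta$. So $\delta^{-2}g_y$ converges to $g_N(u_0)\oplus h_Y$.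 The same holds for $\delta^{-2}g_{\mathrm{mod}}$, whose second summand is exactly $h_Y$, and hence for $\delta^{-2}g^{(s)}$, uniformly in $s$. The limit has scalar curvature $R_{h_Y}\ge c_0>0$ on $\rho\le1$ and dominates $g_N(u_0)\oplus|dv'|^2$. So for small $\delta$ we have $R_{g^{(s)}}\ge\frac12c_0\delta^{-2}$ and $g^{(s)}\ge\frac12g_0$ on $r\le\delta$, and (N1) gives $|\Omega_A|_{\mathrm{op},g^{(s)}}\le2\max_M|\Omega_A|_{\mathrm{op},g_0}$, a bound independent of $\delta$. For small $\delta\le\min(r_a,r_*)$ the path $(g^{(s)},A)$ therefore lies in $\mathcal R^{\mathrm{gen}+}(M,L)$, and it ends at a pair of the required form.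
\end{proof}

\subsection{From the cone to a cylinder}

A cylinder would correspond to $y=1$, where the coordinate $r$ degenerates. This is why the bending stopped at a cone. The rest of the way can be done for rotationally symmetric metrics on $B$. Let $\mathcal B$ be the space of psc metrics on $B$ that equal $2d\rho^2+\rho^2d\sigma^2$ near $\partial B$.

\begin{lemma}\label{lem:neck}
Let $k\ge3$. The metric $h_Y|_B$ can be joined in $\mathcal B$ to an $O(k)$-invariant metric $h_*$ that is, on some annulus $\{\rho_1\le\rho\le\rho_2\}$ in the interior of $B$, a cylinder $dt^2+\rho_0^2d\sigma^2$.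
\end{lemma}

\begin{proof}
For $0<\lambda\le1$ the metric $h_{Y(\cdot/\lambda)}$, a copy of $h_Y$ scaled by $\lambda^2$, lies in $\mathcal B$. So it suffices to start from $h_{Y(\cdot/\lambda)}$ for one small $\lambda$.

We describe a profile by its angle. In arclength, $h_Y=dt^2+f_0^2d\sigma^2$ with $f_0'=\cos\theta_0$ and $\sin\theta_0=\sqrt Y$. The function $\theta_0(t)$ is nondecreasing, equals $t$ near $0$, and equals $\frac\pi4$ for $t\ge t_0$. For $f'=\cos\theta$, formula \eqref{eq:warp} becomes
\[
\frac{f^2R}{k-1}=(k-2)\sin^2\theta+2f\,\theta'\sin\theta .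
\]
So the angle may increase freely and may decrease slowly. Let $b\ge0$ be smooth, $0$ for $t\le t_0$, nondecreasing on $[t_0,t_1]$, equal to $\frac\pi4$ on $[t_1,t_2]$, nonincreasing with $|b'|\le\frac1{4t}$ on $[t_2,T]$, and $0$ for $t\ge T$. Such a $b$ exists because $\int^\infty dt/t=\infty$. Put $\theta_s=\theta_0+sb\in[0,\frac\pi2]$ and $f_s(t)=\int_0^t\cos\theta_s$, so that $0<f_s(t)<t$ for $t>0$. The metric $dt^2+f_s^2d\sigma^2$ is round near the center. For $0<t\le t_2$ and for $t\ge T$ we have $\theta_s'\ge0$ and $\sin\theta_s>0$, so $R>0$. On $[t_2,T]$ we have $f_s|\theta_s'|\le\frac14$ and $\sin\theta_s\ge\frac1{\sqrt2}$, so $f_s^2R/(k-1)\ge\sin\theta_s(\sin\theta_s-\frac12)>0$. For $t\ge T$ the metric is the cone $2df_s^2+f_s^2d\sigma^2$. For $s=1$ it is a cylinder on $[t_1,t_2]$, where $\theta_1=\frac\pi2$.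

It remains to place these metrics on $B$. The function $f_1$ is not a coordinate, so we correct it. Choose a smooth $\psi_0\ge0$ that vanishes near $0$ and for $t\ge T'$, with $\psi_0'\ge0$ on $[0,T]$, $\psi_0'>0$ on $[t_0,T]$ and $\psi_0'>-\frac1{\sqrt2}$ on $[T,\infty)$. Then $f_s+s\psi_0$ has positive derivative everywhere: $f_s'\ge\frac1{\sqrt2}$ outside $[t_0,T]$, while on $[t_0,T]$ we have $f_0'>0$, and $f_s'\ge0$, $s\psi_0'>0$ for $s>0$. Take $\lambda\le1$ with $\lambda T'\le\frac14$ and use $\rho=\lambda(f_s+s\psi_0)(t)$ as radial coordinate for the metric $\lambda^2(dt^2+f_s^2d\sigma^2)$. Near the center $\rho=\lambda\sin t$, so the metrics are smooth on $\mathbb R^k$ and continuous in $s$. For $\rho\ge\frac14$ we have $t>T'$ and $\rho=\lambda f_s$, so the metric is $2d\rho^2+\rho^2d\sigma^2$. The restrictions to $B$ form a path in $\mathcal B$ from $h_{Y(\cdot/\lambda)}$ to a metric $h_*$ as required.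
\end{proof}

\subsection{A family on the sphere}

We use two theorems on psc metrics. A \emph{torpedo metric} on a closed $k$-disc is a metric $dt^2+f^2d\sigma^2$ that is round near the center, has concave profile $f$, and is cylindrical near the boundary.

\begin{theorem}[{\cite[Theorem A]{BER}}]\label{thm:BER}
Let $W$ be a closed spin manifold of dimension $k\ge6$ with a psc metric $g$. If $q\ge0$ and $q+k+1\equiv0\pmod4$, then $\operatorname{inddiff}\colon\pi_q(\mathcal R^+(W),g)\to KO_{q+k+1}\cong\mathbb Z$ is non-trivial.
\end{theorem}

\begin{theorem}[Chernysh's theorem for a point; see \cite{EF}]\label{thm:chernysh}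
Let $E$ be an embedded disc in a closed $k$-manifold $W$, $k\ge3$, and let $\mathcal R^+(W,E)$ be the space of psc metrics on $W$ that equal a fixed torpedo metric on $E$. Then the inclusion $\mathcal R^+(W,E)\to\mathcal R^+(W)$ is a weak homotopy equivalence.
\end{theorem}

Let $k\ge6$ and $q+k+1\equiv0\pmod4$. Scale the torpedo metric on a disc $E$ so that its boundary sphere has the radius $\rho_0$ of Lemma~\ref{lem:neck}. Choose concentric balls $B_1\subset B_2\subset B$ such that the closed annulus $C_0$ between them lies in the cylinder of $h_*$ and is shorter than the cylindrical collar of $E$. Identify $C_0$ isometrically with a collar of $\partial E$, with $\partial B_1$ going to $\partial E$, and put $S^k=B_2\cup_{C_0}E$. The metric $\hat h_*$ that equals $h_*$ on $B_2$ and the torpedo metric on $E$ lies in $\mathcal R^+(S^k,E)$. By Theorems~\ref{thm:BER} and~\ref{thm:chernysh} there is a map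
\begin{equation}\label{eq:family}
\hat h\colon(S^q,*)\to\big(\mathcal R^+(S^k,E),\hat h_*\big)\quad\text{with}\quad\operatorname{inddiff}(\hat h)\neq0\ \text{ in }KO_{q+k+1}=\mathbb Z .
\end{equation}
The second theorem is what confines the variation of $\hat h_x$ to the ball $B_1$. Let $h_x$ be the metric on $B$ that equals $\hat h_x$ on $B_2$ and $h_*$ outside $B_1$. The two prescriptions agree on $C_0$, so $x\mapsto h_x$ is a map $S^q\to\mathcal B$ based at $h_*$.

\subsection{The submanifold and the family on $M$}

In case (a) let $N$ be a point, so $k=n\ge6$ and $q+k+1\equiv0\pmod4$.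

In case (b), $c_1(L)$ is non-zero in $H^2(M;\mathbb Q)$, so it takes a value $d\neq0$ on some class in $H_2(M;\mathbb Z)$. Twice this class is represented by a map from a closed oriented surface. Since $M$ is connected, the surface can be made connected by adding tubes, and since $n\ge5$ a generic map is an embedding. We obtain $N=\Sigma\subset M$ with $\langle c_1(L),[\Sigma]\rangle=2d$. The doubling makes the normal bundle $\nu$ trivial: it is oriented, and $\langle w_2(\nu),[\Sigma]\rangle=\langle w_2(M),[\Sigma]\rangle-\chi(\Sigma)\equiv2d\equiv0\pmod 2$. An oriented bundle of rank at least $3$ over $\Sigma$ is given by a clutching class in $\pi_1SO(k)=\mathbb Z/2$, which is detected by $w_2$. Here $k=n-2\ge6$, which is where $n\ge8$ is used, and $q+k+1\equiv0\pmod4$.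

In both cases \eqref{eq:family} is available. The path of Lemma~\ref{lem:neck}, the metrics $h_x$ and the metrics $\hat h_x$ form compact families of psc metrics on compact manifolds, so their scalar curvatures are at least some $c_1>0$. Choose $\delta$ as in Lemma~\ref{lem:standard} and so small that
\[
c_1\delta^{-2}+\min_N\big(R_{g_N}-2|\Omega_N|_{\mathrm{op}}\big)>0 .
\]
By Lemma~\ref{lem:norm}, $\mathrm{pr}^*\Omega_N$ has the same norm as $\Omega_N$ for a product metric. So $(g_N\oplus\delta^2h,\mathrm{pr}^*A_N)$ has $R^{\mathrm{gen}}>0$ for each of these metrics $h$. Let $F(x)$ be the pair on $M$ that equals $(g_N\oplus\delta^2h_x,\mathrm{pr}^*A_N)$ on $N\times B$ and equals the endpoint of the path of Lemma~\ref{lem:standard} elsewhere. Then $F\colon S^q\to\mathcal R^{\mathrm{gen}+}(M,L)$, and Lemma~\ref{lem:standard} followed by Lemma~\ref{lem:neck} joins $(g_0,A_0)$ to $F(*)$. By Lemma~\ref{lem:base} it suffices to show $\operatorname{inddiff}^c(F)\neq0$.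

The normal framing induces on $N$ a spin$^c$ structure with determinant line $L|_N$, such that the structure of $M$ on $N\times B$ is the product structure. Give $M'=N\times S^k$ the product spin$^c$ structure and put $F'(x)=(g_N\oplus\delta^2\hat h_x,\mathrm{pr}^*A_N)$, a map $S^q\to\mathcal R^{\mathrm{gen}+}(M',\mathrm{pr}^*(L|_N))$.

\subsection{Excision}

Put $U=N\times B_1$ and $C=N\times C_0$, and let $V\subset M$, $V'\subset M'$ be the closures of the complements of $U\cup C$; see Figure~\ref{fig:excision}. The pairs $F^\sharp(z)$ and $F'^\sharp(z)$ agree on $U\cup C$, and on $C$, $V$, $V'$ they do not depend on $z\in X$.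

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\draw (6,1.1) .. controls (5,0.7) and (4.6,0.5) .. (4,0.5) -- (1,0.5) arc (90:270:0.5) -- (4,-0.5) .. controls (4.6,-0.5) and (5,-0.7) .. (6,-1.1);
\draw[dashed] (1.8,0.5) -- (1.8,-0.5) (3.5,0.5) -- (3.5,-0.5);
\node at (1.15,0) {$U$}; \node at (2.65,0) {$C$}; \node at (4.9,0) {$V$}; \node at (-0.4,0) {$M$};
\begin{scope}[yshift=-2.2cm]
\draw (4.3,0.5) -- (1,0.5) arc (90:270:0.5) -- (4.3,-0.5) arc (-90:90:0.5);
\draw[dashed] (1.8,0.5) -- (1.8,-0.5) (3.5,0.5) -- (3.5,-0.5);
\node at (1.15,0) {$U$}; \node at (2.65,0) {$C$}; \node at (4.15,0) {$V'$}; \node at (-0.4,0) {$M'$};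
\end{scope}
\end{tikzpicture}
\caption{The manifolds $M=U\cup C\cup V$ and $M'=N\times S^k=U\cup C\cup V'$, drawn in the directions normal to $N$. The two families of pairs agree on $U\cup C$ and vary only on $U$. The neck $C$ is the product of $N$ with a round cylinder.}\label{fig:excision}
\end{figure}

\begin{lemma}\label{lem:excision}
$\operatorname{inddiff}^c(F)=\operatorname{inddiff}^c(F')$.
\end{lemma}

\begin{proof}
The idea is to exchange the ends $V$ and $V'$ by a rotation along the neck. The rotation commutes with the Dirac operators up to an error of the size of its derivative, so we first make the neck long. On $C$ the metric is $g_N\oplus\delta^2(dt^2+\rho_0^2d\sigma^2)$. Replace $dt^2$ by $(1+s\,b_0(t))^2dt^2$, with a bump function $b_0\ge0$ supported in the interior and $s\ge0$ increasing from $0$. This keeps $C$ isometric to $N\times S^{k-1}\times[0,\ell]$ and makes $\ell$ as large as we wish. Done on $M$ and $M'$ alike, it is a free homotopy of $F$ and of $F'$ that does not change the set of values of $R^{\mathrm{gen}}$. By Lemma~\ref{lem:base} we may choose $\ell$ freely, and there is $c_2>0$, independent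 of $\ell$, with $\frac14R^{\mathrm{gen}}\ge c_2^2$ for all $F(x)$ and $F'(x)$. Take $\ell>2/c_2$.

Write $D^M$ and $D^{M'}$ for the Dirac operators on the two manifolds, and consider the families
\[
P_z=D^M_{F^\sharp(z)}\oplus D^{M'}_{F'(*)},\qquad P'_z=D^{M'}_{F'^\sharp(z)}\oplus D^M_{F(*)} .
\]
The constant summands are invertible, so (I2) and (I5) give $\operatorname{ind}P=\operatorname{inddiff}^c(F)$ and $\operatorname{ind}P'=\operatorname{inddiff}^c(F')$. Let $\psi$ be a smooth function on $M$ and on $M'$ that is $0$ near $U$, equals $\frac\pi2$ near $V$ and $V'$, depends on $C$ only on the length coordinate, and has $|d\psi|\le2/\ell$. For sections $s$ on $M$ and $s'$ on $M'$ define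
\[
\mathcal U(s,s')=\big(\cos\psi\;s+\sin\psi\;s',\ -\sin\psi\;s+\cos\psi\;s'\big),
\]
where the first component is a section on $M'$ and the second a section on $M$. This makes sense. Over $U$ the components are $s$ and $s'$, which carry the data at $z$ and at the basepoint, as the summands of $P'_z$ require. Over $V'$ the first component is $s'$, and over $V$ the second is $-s$. Over $C$ all four bundles are the same, and $\mathcal U$ is a pointwise rotation. So $\mathcal U$ is an even Clifford-linear unitary that preserves smoothness. By \eqref{eq:shift},
\[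
(P'\mathcal U-\mathcal UP)(s,s')=c(d\psi)\big(-\sin\psi\;s+\cos\psi\;s',\ -\cos\psi\;s-\sin\psi\;s'\big),
\]
and applying the inverse rotation gives $\mathcal U^*P'\mathcal U=P+\kappa$ with $\kappa(s,s')=(c(d\psi)s',-c(d\psi)s)$, supported on $C$. The operator $\kappa$ is odd, self-adjoint and Clifford-linear, and $\|\kappa\|\le2/\ell<c_2$. Over $X_0$ we have $P^2\ge c_2^2$, so $P+s\kappa$ is invertible there for all $s\in[0,1]$. By (I1) and (I3), $\operatorname{ind}P=\operatorname{ind}P'$.
\end{proof}

\subsection{The product $N\times S^k$}

\begin{proof}[Proof of Theorem~\ref{thm:positive}]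
By Lemma~\ref{lem:excision} we have to show $\operatorname{inddiff}^c(F')\neq0$. The family $\delta^2\hat h$ is freely homotopic to $\hat h$ in $\mathcal R^+(S^k)$, so its real index difference is non-zero by Lemma~\ref{lem:base} and \eqref{eq:family}. Let $D_z$, $z\in X$, be the complexified $C\ell_k$-linear spin Dirac operator of the metric $(\delta^2\hat h)^\sharp(z)$ on $S^k$, acting on $\mathcal H_z$. By (I4), and since complexification is injective in degree $q+k+1\equiv0\pmod4$, its index $\iota\in KU_{q+k+1}$ is non-zero.

(a) Here $M'=S^n$ with the trivial connection, and as in the proof of Lemma~\ref{lem:trivial} the Dirac operators of $F'^\sharp$ are the $D_z$. So $\operatorname{inddiff}^c(F')=\iota\neq0$.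

(b) Here $F'^\sharp(z)$ is the product of the fixed pair $(g_\Sigma,A_\Sigma)$ with $(\delta^2\hat h)^\sharp(z)$. Let $S_\Sigma=S_\Sigma^+\oplus S_\Sigma^-$ be the ordinary graded spinor bundle of $\Sigma$, associated with $\Delta$, and let $D_\Sigma$ be its Dirac operator. By the index theorem, $\dim\ker^+D_\Sigma-\dim\ker^-D_\Sigma=\pm\frac12\langle c_1(L),[\Sigma]\rangle=\pm d$. The Clifford-linear spinor bundle of a product is the graded tensor product of those of the factors, and $\mathbb C\ell_2\cong\Delta\hat\otimes\Delta^*$ gives $\mathfrak S_\Sigma\cong S_\Sigma\hat\otimes\Delta^*$. By (I7), $\operatorname{inddiff}^c(F')$ corresponds under Bott periodicity to the index of the $\mathbb C\ell_k$-family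
\[
\tilde D_z=D_\Sigma\otimes1+\varsigma\otimes D_z\quad\text{on }L^2(\Sigma;S_\Sigma)\,\hat\otimes\,\mathcal H_z,
\]
where $\varsigma=\pm1$ on $S_\Sigma^\pm$. Since $\varsigma$ anticommutes with $D_\Sigma$, we have $\tilde D_z^2=D_\Sigma^2\otimes1+1\otimes D_z^2$. The family splits along $L^2(\Sigma;S_\Sigma)=\ker D_\Sigma\oplus(\ker D_\Sigma)^\perp$. On $(\ker D_\Sigma)^\perp\hat\otimes\mathcal H_z$ the square is bounded below by the smallest positive eigenvalue of $D_\Sigma^2$ for all $z\in X$, so this part has index $0$ by (I5). On $\ker^+D_\Sigma\otimes\mathcal H_z$ the operator is a sum of copies of $D_z$. On $\ker^-D_\Sigma\otimes\mathcal H_z$ it is a sum of copies of $-D_z$ on $\mathcal H_z^{\mathrm{op}}$. By (I2) and (I6) the index is $\pm d\,\iota$, which is non-zero in $KU_{q+k+1}=\mathbb Z$.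
\end{proof}

\begin{thebibliography}{9}

\bibitem{AS} Atiyah and Singer, \emph{Index theory for skew-adjoint Fredholm operators}, 1969.

\bibitem{Baer} C.~B\"ar, \emph{The Dirac operator on space forms of positive curvature}, J. Math. Soc. Japan 48 (1996).

\bibitem{BER} Botvinnik, Ebert and Randal-Williams, \emph{Infinite loop spaces and positive scalar curvature}, Invent. Math. 209 (2017).

\bibitem{BR} Boris Botvinnik and Jonathan Rosenberg, \emph{Generalized positive scalar curvature on spin$^c$ manifolds}, arXiv:2404.00703 (2024).

\bibitem{EF} J.~Ebert and G.~Frenck, \emph{The Gromov--Lawson--Chernysh surgery theorem}, Bol. Soc. Mat. Mex. 27 (2021).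

\bibitem{Gajer} P.~Gajer, Ann. Global Anal. Geom. 5 (1987).

\bibitem{Wall} Wall, \emph{Geometrical connectivity I}, J. London Math. Soc., 1971.

\end{thebibliography}
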